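# Which Dyck paths have stable chromatic symmetric functions?

## The exact range of stability

Throughout, $d$ is a Dyck path of size $n$, $G(d)$ is its indifference graph, $X_G$ is Stanley's chromatic symmetric function, and $X_G(x_1,\dots,x_k)$ is its restriction to $k$ variables. All four terms are defined below. A real polynomial is *stable* if it has no zero with all coordinates in the open upper half-plane. The zero polynomial also counts as stable. $P_n$ denotes the path graph with edges $(i,i+1)$, $1\le i<n$.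

The statement under examination is a conjecture whose source is Jacob P. Matherne, Alejandro H. Morales, Jesse Selover, "The Newton polytope and Lorentzian property of chromatic symmetric functions", arXiv:2201.07333 (2022):

> **Conjecture.** Let $d$ be a Dyck path. Then $X_{G(d)}$, restricted to any finite number of variables, is stable.

It is false.

**Theorem 1.** $X_{P_5}(x_1,x_2,x_3,x_4)$ is not stable, and $P_5=G(d)$ for the Dyck path $d=\mathsf{nnenenenee}$.

**Theorem 2.** For $n,k\ge1$, the polynomial $X_{G(d)}(x_1,\dots,x_k)$ is stable for all Dyck paths $d$ of size $n$ if and only if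
$$k\le 2,\quad\text{or}\quad n\le 4,\quad\text{or}\quad (k=3\text{ and }n\le 6).$$

**Theorem 3.** (a) $X_{P_n}(x_1,x_2,x_3)$ is stable if and only if $n\in\{1,2,3,4,5,6,8\}$.
(b) For $k\ge4$, $X_{P_n}(x_1,\dots,x_k)$ is stable for $n\le4$ and not stable for $n=5$ and for all $n\ge7$.

Part (b) leaves out $n=6$, $k\ge4$. These notes do not decide that case, and nothing else depends on it.

By Theorem 2, no counterexample has $n\le4$, so the pair $(n,k)=(5,4)$ of Theorem 1 has the smallest possible $n$. With $k=3$ colors the first failure is at $n=7$. With $k\le2$ colors there is none. Theorem 3(a) says that the paths with three colors do not fail monotonically: $P_7$ fails, $P_8$ is stable, and everything from $P_9$ on fails.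

## Paths, graphs and colorings

A **Dyck path** of size $n$ is a lattice path from $(0,0)$ to $(n,n)$ with unit north steps $\mathsf n$ and east steps $\mathsf e$ that never goes below $y=x$. Let $h_i$ be the height of its east step in column $i$. Then $i\le h_i\le n$ and $h_1\le h_2\le\dots\le h_n$. Conversely, every such sequence occurs: climb to height $h_1$, go east, climb to $h_2$, go east, and so on.

The **indifference graph** $G(d)$ has vertices $1,\dots,n$ and, for $i<j$, an edge $(i,j)$ when the cell in column $i$ and row $j$ lies below the path, that is, when $j\le h_i$.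

*Example.* For $d=\mathsf{nnenenenee}$ the heights are $(2,3,4,5,5)$, so the edges are $12,23,34,45$ and $G(d)=P_5$. In general $P_n$ has $h_i=\min(i+1,n)$. The heights $(2,4,4,4)$ give the edges $12,23,24,34$: a triangle with a pendant vertex.

Three consequences of the rule "$j\le h_i$" will be used.

* If $h_i=i$, then $h_a\le i$ for all $a\le i$, so no edge joins $\{1,\dots,i\}$ to $\{i+1,\dots,n\}$. If $h_i\ge i+1$ for all $i<n$, then all edges $(i,i+1)$ are present. So $G(d)$ is connected if and only if $h_i\ge i+1$ for all $i<n$. In general its components are blocks of consecutive vertices, each of which is again (after shifting labels) an indifference graph.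
* If $h_i\ge i+r$, then the vertices $i,i+1,\dots,i+r$ are pairwise adjacent, because $h_{i+1},\dots,h_{i+r}\ge h_i\ge i+r$.
* All graphs with at most $4$ vertices can be listed by listing $h$. We do this below.

The **chromatic symmetric function** of $G=(V,E)$ is $X_G=\sum_f\prod_{v\in V}x_{f(v)}$, summed over the proper colorings $f:V\to\mathbb N$. Setting $x_m=0$ for $m>k$ keeps exactly the colorings with colors $1,\dots,k$. A proper coloring of a disjoint union is an independent choice on each component, so $X$ is multiplicative over components. We write $e_j$ for the elementary symmetric polynomials, and $m_\lambda$ for the monomial ones (the sum of all distinct monomials whose exponents are a rearrangement of $\lambda$). In $k$ variables, $e_j=0$ for $j>k$.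

*Example.* In $k$ variables $X_{P_2}=\sum_{a\ne b}x_ax_b=2e_2$. In two variables the proper colorings of $P_3$ are $121$ and $212$, so $X_{P_3}(x_1,x_2)=x_1x_2(x_1+x_2)=e_1e_2$.

## Stable polynomials: tests and certificates

Write $H=\{z:\operatorname{Im}z>0\}$. A polynomial $f\in\mathbb R[x_1,\dots,x_k]$ is **stable** if $f(z)\ne0$ for all $z\in H^k$, or if $f=0$.

*Example.* $x_1x_2$ and $x_1+x_2$ are stable. The polynomial $x_1^2+x_2^2$ is not: it vanishes at $x_1=e^{3\pi i/4}$, $x_2=e^{\pi i/4}$.

We use **Hurwitz's theorem** in two forms. A locally uniform limit of zero-free holomorphic functions on a domain of $\mathbb C^N$ is zero-free or identically $0$. In one variable: if $\varphi_\varepsilon\to\Phi\not\equiv0$ locally uniformly and $\Phi(\sigma_0)=0$, then for small $\varepsilon$ the function $\varphi_\varepsilon$ has a zero near $\sigma_0$.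

**Lemma 4.** (i) If $X_G(x_1,\dots,x_k)$ is stable and $k'<k$, then $X_G(x_1,\dots,x_{k'})$ is stable. (ii) Products of stable polynomials are stable. (iii) If a product is nonzero and one factor is not stable, then the product is not stable.

*Proof.* (i) If the polynomial in $k$ variables is $0$, so is its restriction. Otherwise put $x_{k'+1}=\dots=x_k=i\varepsilon$. For $\varepsilon>0$ the result is zero-free on $H^{k'}$, and as $\varepsilon\to0^+$ it converges locally uniformly to $X_G(x_1,\dots,x_{k'})$, which is therefore zero-free or $0$. (ii) and (iii) are immediate from the definition. $\blacksquare$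

The next lemma is our test for non-stability.

**Lemma 5.** Let $f\in\mathbb R[x_1,\dots,x_k]$ be stable, $a\in\mathbb R^k$, $v\in\mathbb R^k_{\ge0}$. Then the polynomial $\tau\mapsto f(a+\tau v)$ is $\equiv0$ or has only real zeros.

*Proof.* We may assume $f\ne0$. For $\delta>0$ and $\tau\in H$ the point $a+\tau(v+\delta\mathbf 1)$ lies in $H^k$, so $f$ does not vanish there. Let $\delta\to0$: by Hurwitz, $f(a+\tau v)$ is $\equiv0$ or zero-free on $H$. Its coefficients are real, so its non-real zeros come in conjugate pairs. In the second case it therefore has none. $\blacksquare$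

*Example.* Along $(1,-1)+\tau(1,1)$ the stable $x_1x_2$ becomes $\tau^2-1$, and the unstable $x_1^2+x_2^2$ becomes $2\tau^2+2$.

The next lemma is our first certificate for stability.

**Lemma 6.** Work in $k$ variables. For $0\le j\le k$, $e_j\ne0$ on $H^k$. For $1\le j\le k$, the quotient $e_j/e_{j-1}$ maps $H^k$ into $H$.

*Proof.* Let $z\in H^k$. The polynomial $\prod_i(\tau+z_i)=\sum_je_j(z)\tau^{k-j}$ has all its zeros $-z_i$ in the open lower half-plane. For $j\ge1$ its $(k-j)$-th derivative has degree $j\ge1$, and by the Gauss–Lucas theorem (zeros of the derivative lie in the convex hull of the zeros) its zeros are also in the open lower half-plane. Its value at $\tau=0$ is $(k-j)!\,e_j(z)$, so $e_j(z)\ne0$. For $j=0$, $e_0=1$.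

For the second claim apply the first in $k+1$ variables: $e_j(z_1,\dots,z_{k+1})=e_j(z)+z_{k+1}e_{j-1}(z)$ does not vanish for $z_{k+1}\in H$. So $-e_j(z)/e_{j-1}(z)\notin H$, that is, $\operatorname{Im}(e_j/e_{j-1})\ge0$ on $H^k$. The quotient is holomorphic, and it is not constant, being nonzero and homogeneous of degree $1$. By the open mapping theorem its image is open, hence inside $H$. $\blacksquare$

How we use it: a sum of elements of $H$ with nonnegative coefficients, not all zero, lies in $H$ and so is not $0$. If we can factor out products of $e_j$'s so that such a sum of quotients remains, the polynomial is stable.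

## One or two colors, and graphs close to complete

**Proposition 7.** For $k\le2$, $X_{G(d)}(x_1,\dots,x_k)$ is stable for every Dyck path $d$.

*Proof.* For $k=1$, $X$ is $x_1^n$ (no edges) or $0$. Let $k=2$ and consider one component, with $n'$ vertices. If some $h_i\ge i+2$, it contains a triangle and its factor is $0$. Otherwise $h_i=i+1$ for $i<n'$, so the component is a path, and its two colorings alternate. Its factor is $2(x_1x_2)^{n'/2}$ for even $n'$ and $(x_1+x_2)(x_1x_2)^{(n'-1)/2}$ for odd $n'$. All of these are stable, and so are their products. $\blacksquare$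

Now we list the connected graphs with $n\le4$, which means $h_i\ge i+1$ for $i<n$.

* $n\le2$: $K_1$, $K_2$.
* $n=3$: $h=(2,3,3)$ is $P_3$, and $(3,3,3)$ is $K_3$.
* $n=4$: $(2,3,4,4)$ is $P_4$. The two sequences $(2,4,4,4)$ and $(3,3,4,4)$ give a triangle with a pendant vertex. The sequence $(3,4,4,4)$ gives $K_4$ minus an edge, and $(4,4,4,4)$ gives $K_4$.

**Proposition 8.** For each connected indifference graph with at most $4$ vertices, except possibly $P_4$, $X$ is stable in any number $k$ of variables.

*Proof.* For $K_n$ all colors differ, so $X=n!\,e_n$, which is zero-free on $H^k$ if $n\le k$ and $0$ otherwise.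

The remaining graphs are $P_3$ (non-edge $13$), $h=(2,4,4,4)$ (non-edges $13,14$), $h=(3,3,4,4)$ (non-edges $14,24$) and $K_4$ minus an edge (non-edge $14$). In each of them no two non-edges are disjoint and no three vertices are independent. So a proper coloring either uses $n$ distinct colors or has exactly one pair of vertices with a common color. The first kind contributes $n!\,e_n$. For the second kind choose one of the $r$ non-edges. For each monomial of $m_{21^{n-2}}$ the pair takes the squared color and the other $n-2$ vertices take the other colors in $(n-2)!$ ways. Hence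
$$X=n!\,e_n+r\,(n-2)!\,m_{21^{n-2}},\qquad m_{21^{n-2}}=e_1e_{n-1}-ne_n .$$
With $(n,r)=(3,1),(4,2),(4,2),(4,1)$ this gives
$$X=e_1e_2+3e_3,\qquad 4e_1e_3+8e_4\ \text{(twice)},\qquad 2e_1e_3+16e_4 .$$
Each is $ce_1e_{n-1}+c'e_n$ with $c,c'>0$. If $k\ge n$, it equals $e_{n-1}\bigl(c\,e_1+c'\,e_n/e_{n-1}\bigr)$. Here $e_{n-1}\neq0$ and both terms in the bracket lie in $H$, by Lemma 6. If $k=n-1$, it is $ce_1e_{n-1}$, which is zero-free. If $k<n-1$, it is $0$. $\blacksquare$

## The generating function for paths, and the limit of the quotient method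

Let $E(z)=\sum_je_jz^j=\prod_i(1+x_iz)$ and $X_{P_0}=1$.

**Lemma 9** (Stanley, Adv. Math. 111 (1995), Prop. 5.3).
$$\sum_{n\ge0}X_{P_n}z^n=\frac{E(z)}{E(z)-zE'(z)}=\frac{\sum_ie_iz^i}{1-\sum_{i\ge2}(i-1)e_iz^i}.\tag{1}$$

*Proof.* Proper colorings of $P_n$ are words of length $n$ without equal adjacent letters. Let $C(y_1,y_2,\dots)$ be the generating function of such words of all lengths. Every word arises uniquely from one of them by expanding each letter into a run of length $\ge1$, so $C\bigl(\frac{x_1}{1-x_1},\frac{x_2}{1-x_2},\dots\bigr)=\frac1{1-\sum x_i}$. Substitute $x_i\mapsto\frac{x_i}{1+x_i}$, which turns $\frac{x_i}{1-x_i}$ into $x_i$, and get $C(x)=\bigl(1-\sum_i\frac{x_i}{1+x_i}\bigr)^{-1}$. Now replace $x_i$ by $x_iz$ and note that $\sum_i\frac{x_iz}{1+x_iz}=\frac{zE'(z)}{E(z)}$. Finally $E-zE'=\sum_i(1-i)e_iz^i$. $\blacksquare$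

The coefficients $F_n$ of $1/(1-e_2z^2-2e_3z^3-3e_4z^4-4e_5z^5-\cdots)$ are $F_0=1$, $F_1=0$, $F_2=e_2$, $F_3=2e_3$, $F_4=e_2^2+3e_4$, $F_5=4e_2e_3+4e_5$. By (1), $X_{P_n}=\sum_ie_iF_{n-i}$, so
$$X_{P_3}=e_1e_2+3e_3,\quad X_{P_4}=2e_2^2+2e_1e_3+4e_4,\quad X_{P_5}=e_1e_2^2+7e_2e_3+3e_1e_4+5e_5.\tag{2}$$
In three variables $e_4=e_5=\dots=0$, and then $F_4=e_2^2$, $F_5=4e_2e_3$, $F_6=e_2^3+4e_3^2$, $F_7=6e_2^2e_3$, $F_8=e_2^4+12e_2e_3^2$. With $X_{P_n}=F_n+e_1F_{n-1}+e_2F_{n-2}+e_3F_{n-3}$ we get, for $k=3$,
$$X_{P_6}=2(e_2^3+2e_1e_2e_3+3e_3^2),\quad X_{P_7}=e_1e_2^3+11e_2^2e_3+4e_1e_3^2,\quad X_{P_8}=2e_2(e_2^3+3e_1e_2e_3+10e_3^2).\tag{3}$$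

All coefficients are positive, and the obvious hope is to run the argument of Proposition 8 on every path. For $k=3$ this does work for two more paths:
$$X_{P_4}=2e_1e_2\Bigl(\frac{e_2}{e_1}+\frac{e_3}{e_2}\Bigr),\qquad X_{P_5}=e_2^2\Bigl(e_1+7\,\frac{e_3}{e_2}\Bigr),$$
and both brackets are in $H$. With a fourth variable, $\tfrac12X_{P_4}=e_1e_2\bigl(\frac{e_2}{e_1}+\frac{e_3}{e_2}+2\frac{e_4}{e_1e_2}\bigr)$, and the argument stops at the last term: $\frac{e_4}{e_1e_2}=\frac{e_4}{e_3}\cdot\frac{e_3}{e_2}\cdot\frac1{e_1}$ is a product, not a sum, of controlled quantities. It really leaves $H$. At $z=(iR,w,w,w)\in H^4$ with $w=e^{5\pi i/6}$ we have $e_1=iR+3w$, $e_2=3iRw+3w^2$, $e_4=iRw^3$, so as $R\to\infty$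
$$R\,\frac{e_4}{e_1e_2}\to\frac{w^2}{3i},\qquad\operatorname{Im}\frac{w^2}{3i}=-\tfrac13\operatorname{Re}(w^2)=-\tfrac16<0 .$$

The method is thus silent on $P_4$ with $k\ge4$ and on $P_5$ with $k=4$. The two outcomes are opposite. $P_4$ is stable for every $k$, which needs a stronger certificate. $P_5$ fails, and we look at that first.

## One large variable: $P_5$ in four variables

To find a bad real line for Lemma 5, single out one variable $x$ and let $y$ be the others. Sort the colorings of $P_n$ by the set $S=\{s_1<\dots<s_r\}$ of vertices colored $x$. Removing $S$ leaves shorter paths, and these are colored independently with the $y$'s: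
$$X_{P_n}(x,y)=X_{P_n}(y)+\sum_{S\neq\emptyset}x^r\prod_{i=0}^rX_{P_{g_i}}(y),\tag{4}$$
where $g_0=s_1-1$ and $g_r=n-s_r$ are the *end gaps*, $g_i=s_{i+1}-s_i-1\ge1$ for $1\le i\le r-1$ are the *inner gaps*, and $\sum g_i=n-r$.

Take $n=5$ and three variables $y$. The highest power is $x^3$, from $S=\{1,3,5\}$ alone, with coefficient $e_1(y)^2$. For $x^2$ the gaps sum to $3$, with one inner gap $\ge1$. Modulo $e_1(y)$ no gap may equal $1$, because $X_{P_1}=e_1$. This leaves only the inner gap $3$ with empty ends, giving $X_{P_3}(y)=e_1e_2+3e_3\equiv3e_3$. So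
$$X_{P_5}(x,y)=x^3e_1(y)^2+x^2\bigl(3e_3(y)+e_1(y)\cdot(\cdots)\bigr)+x(\cdots)+(\cdots).$$
Near a real point with $e_1(y)=0$ and $e_3(y)>0$, the first two terms are a square plus a positive constant. That is what we want: a quadratic in $\tau$ without real zeros. Such a point is $y=(2,-1,-1)$, where $e_1=0$, $e_2=-3$, $e_3=2$. (With only two variables $y$ we have $e_3(y)=0$, and nothing happens. This fits the stability of $X_{P_5}$ for $k=3$.)

**Proof of Theorem 1.** We saw that $P_5=G(\mathsf{nnenenenee})$. We give the limit argument, which explains the failure, and then one explicit line. Either one suffices.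

**Step 1: the limit (to see why it fails).** Put $y=(2+\tau,-1+\tau,-1+\tau)$, so $e_1(y)=3\tau$, and set $x=\varepsilon^{-2}$, $\tau=\varepsilon\sigma$. Multiply by $x^{-3}\varepsilon^{-2}=\varepsilon^4$. The $x^3$ term becomes $9\sigma^2$. The $x^2$ term becomes its coefficient at $y$, which tends to $3\cdot2=6$. The $x^1$ and $x^0$ terms carry the factors $\varepsilon^2$ and $\varepsilon^4$. So $\varepsilon^4X_{P_5}\to9\sigma^2+6$ locally uniformly in $\sigma$. The limit has non-real zeros. By Hurwitz, for small $\varepsilon>0$ the polynomial $\tau\mapsto X_{P_5}(\varepsilon^{-2},2+\tau,-1+\tau,-1+\tau)$ is not $\equiv 0$ and has a non-real zero. By Lemma 5 with $v=(0,1,1,1)$, $X_{P_5}(x_1,\dots,x_4)$ is not stable.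

**Step 2: an explicit line (to have a certificate checkable by hand).** Take $\varepsilon=\frac1{10}$, that is, $x=100$, and let $\varphi(\tau)=X_{P_5}(100,2+\tau,-1+\tau,-1+\tau)$. In four variables $X_{P_5}=e_1e_2^2+7e_2e_3+3e_1e_4$ by (2). The last three coordinates have elementary symmetric functions $3\tau$, $-3+3\tau^2$, $2-3\tau+\tau^3$ (expand $(s+\tau)^3-3(s+\tau)+2$). Hence
$$e_1=100+3\tau,\quad e_2=-3+300\tau+3\tau^2,\quad e_3=-298-3\tau+300\tau^2+\tau^3,\quad e_4=200-300\tau+100\tau^3 .$$
Modulo $\tau^3$: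
$$\begin{aligned}
e_1e_2^2&\equiv(100+3\tau)(9-1800\tau+89982\tau^2)\equiv900-179973\tau+8992800\tau^2,\\
7e_2e_3&\equiv7(894-89391\tau-2694\tau^2)=6258-625737\tau-18858\tau^2,\\
3e_1e_4&\equiv60000-88200\tau-2700\tau^2 .
\end{aligned}$$
So $\varphi=a_0+a_1\tau+a_2\tau^2+\cdots$ with $a_0=67158$, $a_1=-893910$, $a_2=8971242$. If $\varphi$ had only real zeros $\rho$ (none is $0$, as $a_0\ne0$), then from $\varphi'/\varphi=\sum_\rho(\tau-\rho)^{-1}$,
$$\frac{a_1^2-2a_0a_2}{a_0^2}=-\Bigl(\frac{\varphi'}{\varphi}\Bigr)'(0)=\sum_\rho\rho^{-2}\ge0 .$$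
But $a_1^2=799{,}075{,}088{,}100<1{,}204{,}981{,}340{,}472=2a_0a_2$. So $\varphi$ is not real-rooted, and Lemma 5 gives the claim. $\blacksquare$

## Long paths in three variables, and $P_8$ in four

With three variables in total, $y=(y_1,y_2)$. Write $s=y_1+y_2$, $p=y_1y_2$. As in Proposition 7,
$$X_{P_0}=1,\qquad X_{P_g}(y)=2p^{g/2}\ (g\ge2\text{ even}),\qquad X_{P_g}(y)=s\,p^{(g-1)/2}\ (g\text{ odd}),\tag{5}$$
so each odd gap in (4) contributes exactly one factor $s$. Look at $P_7$ first. Inserting $e_1=x+s$, $e_2=xs+p$, $e_3=xp$ into (3) gives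
$$X_{P_7}=x^4s^3+x^3(s^4+14s^2p+4p^2)+\cdots .$$
At $s=0$ the $x^3$ coefficient is $4p^2$. We now balance $s^3$, not $s^2$, against a constant, so $x=\varepsilon^{-3}$ is the right scale. With $s=2\varepsilon\sigma$ and $p\to-1$, the two terms give $8\sigma^3+4$, a cubic with only one real zero. The general case needs the bookkeeping of odd gaps.

**Proposition 10.** $X_{P_n}(x_1,x_2,x_3)$ is not stable for odd $n\ge7$ and for even $n\ge10$.

*Proof.* **Step 1: set-up (to fix parameters for both parities).** If $n=2m+1$ with $m\ge3$, put $M=m+1$, $D=m$. If $n=2m$ with $m\ge5$, put $M=m$, $D=m-2$. In both cases $M$ is the largest size of $S$ in (4), $D=3M-2-n$, and $D\ge3$. Take $y=(1+\tau,-1+\tau)$, so $s=2\tau$ and $p=-1+\tau^2$.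

**Step 2: counting odd gaps (to see which terms have the fewest factors $s$).** Let $|S|=r=M-j\ge1$, and let $o$ and $o'$ be the numbers of odd gaps and of odd inner gaps. There are $r-1$ inner gaps. The odd ones are $\ge1$ and the even ones are $\ge2$, so
$$n-r\ \ge\ o'+2(r-1-o')=2(r-1)-o',\qquad\text{hence}\qquad o\ge o'\ge3r-2-n=D-3j .\tag{6}$$
If $o=D-3j$ (which requires $D-3j\ge0$), all inequalities in (6) are equalities: the end gaps are $0$, and the inner gaps are $D-3j$ ones and otherwise twos. Conversely, suppose the end gaps are $0$ and the $r-1$ inner gaps are $D-3j$ ones and otherwise twos. Then the total is $2(r-1)-(D-3j)=n-r$ as required, and $o=D-3j$. The number of twos is $M-j-1-(D-3j)=M-D-1+2j$, which is $2j$ for odd $n$ and $2j+1$ for even $n$.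

**Step 3: the limit (to extract a univariate polynomial).** Put $x=\varepsilon^{-3}$, $\tau=\varepsilon\sigma$. A term of (4) with $|S|=M-j$ is $x^{M-j}s^o$ times a polynomial in $p$, that is, $x^M\varepsilon^{3j+o}(2\sigma)^o$ times a polynomial in $p=-1+\varepsilon^2\sigma^2$. By (6), $3j+o\ge D$. The $x^0$ term is $x^M\varepsilon^{3M}X_{P_n}(y)$, and $3M=D+2+n>D$. So after multiplication by $x^{-M}\varepsilon^{-D}$ only the terms with $o=D-3j$ survive, and these have $0\le j\le D/3$ (then $j<M$, so $r\ge1$ is satisfied). In them each gap $1$ gives $s$ and each gap $2$ gives $2p\to-2$. The positions of the twos among the $M-j-1$ inner gaps are arbitrary. Thus, locally uniformly in $\sigma$,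
$$x^{-M}\varepsilon^{-D}X_{P_n}\longrightarrow\Phi(\sigma)=\sum_{0\le j\le D/3}c_j(2\sigma)^{D-3j},$$
$$c_j=4^j\binom{m-j}{2j}\ (n\text{ odd}),\qquad c_j=-2\cdot4^j\binom{m-1-j}{2j+1}\ (n\text{ even}).$$
For odd $n$: $c_0=1$ and $c_1=4\binom{m-1}2\ne0$, as $m\ge3$. For even $n$: $c_0=-2(m-1)\ne0$ and $c_1=-8\binom{m-2}3\neq0$, as $m\ge5$.

**Step 4: $\Phi$ is not real-rooted (to contradict Lemma 5).** $\Phi$ has degree $D\ge3$, and its coefficients at $\sigma^{D-1}$ and $\sigma^{D-2}$ vanish. So the first two elementary symmetric functions of its zeros are $0$, and the sum of the squares of the zeros is $0$. If all zeros were real, they would all be $0$, and $\Phi$ would be $c_0(2\sigma)^D$. This contradicts $c_1\ne0$. So $\Phi$ has a non-real zero. By Hurwitz, for small $\varepsilon>0$ the polynomial $\tau\mapsto X_{P_n}(\varepsilon^{-3},1+\tau,-1+\tau)$ is not $\equiv0$ and has a non-real zero. By Lemma 5 with $v=(0,1,1)$, $X_{P_n}(x_1,x_2,x_3)$ is not stable. $\blacksquare$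

For $n=8$ we have $D=2$, the sum defining $\Phi$ has only its $j=0$ term, and the argument gives nothing. With three variables this is no accident, by Theorem 3(a). With four variables, the scaling of Theorem 1 works.

**Proposition 11.** $X_{P_8}(x_1,x_2,x_3,x_4)$ is not stable.

*Proof.* Use (4) with $y=(2,-1,-1)+\tau(1,1,1)$ and $e_j=e_j(y)$. So $e_1=3\tau$, $e_2=-3+3\tau^2$, and $e_3=2$ at $\tau=0$. The largest $|S|$ is $4$.

For $|S|=4$ the gaps sum to $4$, with three inner gaps $\ge1$. Either all inner gaps are $1$ and one of the two end gaps is $1$, giving $2e_1^4$, or the end gaps are $0$ and one of the three inner gaps is $2$, giving $3e_1^2\cdot2e_2$. The coefficient of $x^4$ is $e_1^2(2e_1^2+6e_2)$.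

For $|S|=3$ the gaps sum to $5$, with two inner gaps. Modulo $e_1$ no gap equals $1$, so the inner gaps are $\ge2$. They are $(2,3)$ or $(3,2)$ with empty ends, since $(2,2)$ would leave an end gap $1$. The coefficient of $x^3$ is $\equiv2\cdot2e_2(e_1e_2+3e_3)\equiv12e_2e_3$ modulo $e_1$.

Put $x=\varepsilon^{-2}$, $\tau=\varepsilon\sigma$ and multiply by $x^{-4}\varepsilon^{-2}$. The $x^4$ term tends to $9\sigma^2\cdot6\cdot(-3)=-162\sigma^2$. The $x^3$ term has total factor $x^{-1}\varepsilon^{-2}=1$ and tends to $12\cdot(-3)\cdot2=-72$. The terms with $x^r$, $r\le2$, carry a factor $\varepsilon^{2(4-r)-2}\to0$. The limit $-162\sigma^2-72$ has non-real zeros. Conclude by Hurwitz and Lemma 5 with $v=(0,1,1,1)$. $\blacksquare$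

## Real-rootedness in one direction, and $P_4$ in any number of variables

For the positive results that the quotient method misses, we use the theory of hyperbolic polynomials. It lets us check real-rootedness in a *single* direction. The following lemma is a consequence of a theorem of Gårding (*An inequality for hyperbolic polynomials*, J. Math. Mech. 8 (1959)). We include a proof.

**Lemma 12.** Let $f$ be a real homogeneous polynomial on $\mathbb R^N$ with $f(e)\ne0$, such that $\tau\mapsto f(a+\tau e)$ has only real zeros for every $a\in\mathbb R^N$. Let $D\ni e$ be a connected set on which $f\ne0$. Then $f(a+ib)\ne0$ for all $a\in\mathbb R^N$, $b\in D$.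

*Example.* $f=x_1x_2$, $e=(1,1)$, $D=\mathbb R^2_{>0}$: here $f(a+\tau e)=(a_1+\tau)(a_2+\tau)$, and the conclusion is that $x_1x_2$ is stable.

*Proof.* Let $\ell=\deg f$; we may assume $\ell\ge1$.

**Step 1: positive roots on $D$ (to locate zeros in direction $e$).** For $b\in\mathbb R^N$ write $f(b+te)=f(e)\prod_{j=1}^\ell(t+\lambda_j(b))$ with real $\lambda_1(b)\le\dots\le\lambda_\ell(b)$. These are continuous in $b$, because the leading coefficient is constant. Also $f(b)=f(e)\prod\lambda_j(b)$, and $\lambda_j(e)=1$ since $f(e+te)=(1+t)^\ell f(e)$. The set $\{b\in D:\lambda_1(b)>0\}$ contains $e$ and is open in $D$. It is closed in $D$, since a limit point has all $\lambda_j\ge0$ and $\prod\lambda_j\ne0$. As $D$ is connected, $\lambda_j>0$ on $D$ for all $j$.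

**Step 2: a deformation (to pass from direction $e$ to direction $b$).** Fix $a\in\mathbb R^N$, $b\in D$, $\delta>0$ and, for $s\in[0,1]$, let $\pi_s(\tau)=f(sa+\tau b+i\delta e)$. It has degree exactly $\ell$ in $\tau$, with leading coefficient $f(b)\ne0$. It has no real zero: for real $\tau$ the point $c=sa+\tau b$ is real and $f(c+i\delta e)=f(e)\prod(i\delta+\lambda_j(c))\ne0$. By homogeneity, $f(\tau b+te)=f(e)\prod(t+\tau\lambda_j(b))$ as polynomials in $\tau,t$. So the zeros of $\pi_0$ are $-i\delta/\lambda_j(b)$, all in the open lower half-plane. As $s$ goes from $0$ to $1$ the $\ell$ zeros move continuously and never meet the real line, so $\pi_1$ has no zeros in $H$.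

**Step 3: remove $\delta$.** As $\delta\to0^+$, $\pi_1(\tau)\to f(a+\tau b)$, which is not $\equiv0$ because its leading coefficient is $f(b)$. By Hurwitz it has no zeros in $H$. Take $\tau=i$. $\blacksquare$

**Proposition 13.** $X_{P_4}(x_1,\dots,x_k)$ is stable for every $k\ge1$.

*Proof.* Let $f=\frac12X_{P_4}=e_2^2+e_1e_3+2e_4$. For $k=1$, $f=0$. Let $k\ge2$, so $f\not\equiv0$.

**Step 1: one extra variable (to obtain a convenient direction).** For $x\in\mathbb R^k$ let $F(x,t)$ be obtained from $f$ by replacing each $e_j$ with the coefficient $\tilde e_j$ of $z^j$ in $e^{tz}\prod_i(1+x_iz)$. Since $e^{tz}=\lim_{L\to\infty}(1+tz/L)^L$, this amounts to adjoining $L$ variables equal to $t/L$ and letting $L\to\infty$. As $\tilde e_j=\sum_ie_{j-i}(x)t^i/i!$, the polynomial $F$ is homogeneous of degree $4$ in $(x,t)$, has nonnegative coefficients, satisfies $F(x,0)=f(x)$, and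
$$F(0,t)=\tfrac{t^4}4+t\cdot\tfrac{t^3}6+2\cdot\tfrac{t^4}{24}=\tfrac{t^4}2 .$$

**Step 2: $F$ as a quartic (to see its shape).** Let $p_r=\sum_ix_i^r$ and $T=t+p_1$. From $\log\prod(1+x_iz)=p_1z-\frac{p_2}2z^2+\frac{p_3}3z^3-\frac{p_4}4z^4+\cdots$,
$$e^{tz}\prod_i(1+x_iz)=e^{Tz}(1+\alpha z^2+\beta z^3+\gamma z^4+\cdots),\qquad\alpha=-\tfrac{p_2}2,\ \beta=\tfrac{p_3}3,\ \gamma=\tfrac{p_2^2}8-\tfrac{p_4}4 .$$
So $\tilde e_1=T$, $\tilde e_2=\frac{T^2}2+\alpha$, $\tilde e_3=\frac{T^3}6+\alpha T+\beta$, $\tilde e_4=\frac{T^4}{24}+\frac{\alpha T^2}2+\beta T+\gamma$, and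
$$2F=2\tilde e_2^2+2\tilde e_1\tilde e_3+4\tilde e_4=T^4+6\alpha T^2+6\beta T+2\alpha^2+4\gamma=T^4-3p_2T^2+2p_3T+p_2^2-p_4 .$$

**Step 3: real-rootedness in $t$ for every real $x$ (the hypothesis of Lemma 12).** If $x=0$, then $2F=t^4$. Otherwise $p_2>0$ and, $F$ being homogeneous, we may scale so that $p_2=1$. Let $Q(T)=T^4-3T^2+2p_3T+1-p_4$. Then $p_4\le p_2^2=1$, so $Q(0)\ge0$. By Cauchy–Schwarz $p_3^2\le p_2p_4=p_4$, so
$$Q(\pm1)=-1\pm2p_3-p_4\le-1\pm2p_3-p_3^2=-(1\mp p_3)^2\le0 .$$
For $\eta>0$ the polynomial $Q+\eta(\frac12-T^2)$ is positive at $0$, negative at $\pm1$ and positive near $\pm\infty$, so it has four real zeros. Let $\eta\to0$: by Hurwitz the monic quartic $Q$ has only real zeros. As $T=t+p_1$ is a real shift, $F$ is real-rooted in $t$.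

**Step 4: conclusion.** Apply Lemma 12 to $F$ on $\mathbb R^{k+1}$ with $e=(0,\dots,0,1)$ and the convex set $D=\{(x,t):x\in\mathbb R^k_{\ge0},\,t>0\}\ni e$, on which $F\ge t^4/2>0$. For $z\in H^k$ and $\varepsilon>0$ take $a=(\operatorname{Re}z,0)$ and $b=(\operatorname{Im}z,\varepsilon)\in D$. This gives $F(z,i\varepsilon)\ne0$. As $\varepsilon\to0^+$, Hurwitz shows that $f=F(\cdot,0)\not\equiv0$ is zero-free on $H^k$. $\blacksquare$

**Corollary 14.** For $n\le4$ and every $k$, $X_{G(d)}(x_1,\dots,x_k)$ is stable for all Dyck paths of size $n$.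

*Proof.* Each component has at most $4$ vertices and is covered by Proposition 8 or 13. Use Lemma 4(ii). $\blacksquare$

## Three colors: all graphs with five or six vertices

Let $k=3$. By multiplicativity and Corollary 14, it is enough to treat connected graphs with $n=5$ or $6$ vertices. If some $h_i\ge i+3$, the graph contains $K_4$ and $X=0$. Otherwise $h_i\in\{i+1,i+2\}$ for $i\le n-2$, and the graph is encoded by $b\in\{0,1\}^{n-2}$ with $b_i=1$ if and only if $(i,i+2)\in E$. The edges $(i,i+1)$ are always present.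

**Encoding colorings.** A proper $3$-coloring is given by an ordered pair of distinct colors for the vertices $1,2$ and a word $w\in\{\mathsf R,\mathsf T\}^{n-2}$. If $w_i=\mathsf R$, vertex $i+2$ *repeats* the color of $i$. If $w_i=\mathsf T$, it takes the *third* color, different from those of $i$ and $i+1$. The only constraint is $w_i=\mathsf T$ whenever $b_i=1$. For example, starting with colors $A,B$, the word $\mathsf{RTR}$ gives $ABACA$.

Fix a word. Changing the initial pair permutes the three colors, so the six pairs run over the six permutations of the content. A word with content $\lambda$ therefore contributes $\sum_{\pi\in S_3}x_{\pi(1)}^{\lambda_1}x_{\pi(2)}^{\lambda_2}x_{\pi(3)}^{\lambda_3}$, which is $m_\lambda$ if the three parts (with zeros) are distinct, $2m_\lambda$ if exactly two are equal, and $6m_\lambda$ if all are equal.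

**Proposition 15.** For $n=5$ and $k=3$, all these $X$ are stable.

*Proof.* The colorings starting with $AB$ are
$$\begin{array}{llll}\mathsf{RRR}:ABABA&\mathsf{RTR}:ABACA&\mathsf{RRT}:ABABC&\mathsf{RTT}:ABACB\\ \mathsf{TRR}:ABCBC&\mathsf{TRT}:ABCBA&\mathsf{TTR}:ABCAC&\mathsf{TTT}:ABCAB\end{array}$$
So $\mathsf{RRR}$ has content $32$ and contributes $m_{32}$, $\mathsf{RTR}$ has content $311$ and contributes $2m_{311}$, and the other six have content $221$ and contribute $2m_{221}$ each. In three variables $m_{311}=e_3(e_1^2-2e_2)$ and $m_{221}=e_2e_3$.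

* $b=000$ is $P_5$: $X=e_1e_2^2+7e_2e_3=e_2^2(e_1+7e_3/e_2)$ by (2), zero-free on $H^3$ by Lemma 6.
* $b=010$: the allowed words are $\mathsf{RTR},\mathsf{RTT},\mathsf{TTR},\mathsf{TTT}$, so $X=2e_3(e_1^2-2e_2)+6e_2e_3=2e_3(e_1^2+e_2)=2e_3e_1(e_1+e_2/e_1)$, zero-free by Lemma 6.
* Any other $b$ has $b_1=1$ or $b_3=1$, which excludes $\mathsf{RRR}$ and $\mathsf{RTR}$. Then $X=2Ne_2e_3$, where $N\ge1$ counts the allowed words ($\mathsf{TTT}$ is always allowed). This is stable. $\blacksquare$

**Proposition 16.** For $n=6$, $k=3$ and $b\ne0000$, $X$ is stable.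

*Proof.* The sixteen words, each with its coloring starting with $AB$, sort by content as follows.

* $33$: $\mathsf{RRRR}$ ($ABABAB$).
* $222$: $\mathsf{RTTR}$ ($ABACBC$), $\mathsf{TRRT}$ ($ABCBCA$), $\mathsf{TRTT}$ ($ABCBAC$), $\mathsf{TTRT}$ ($ABCACB$), $\mathsf{TTTT}$ ($ABCABC$).
* $321$: $\mathsf{RRRT}$ ($ABABAC$), $\mathsf{RRTR}$ ($ABABCB$), $\mathsf{RRTT}$ ($ABABCA$), $\mathsf{RTRR}$ ($ABACAC$), $\mathsf{RTRT}$ ($ABACAB$), $\mathsf{RTTT}$ ($ABACBA$), $\mathsf{TRRR}$ ($ABCBCB$), $\mathsf{TRTR}$ ($ABCBAB$), $\mathsf{TTRR}$ ($ABCACA$), $\mathsf{TTTR}$ ($ABCABA$).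

Since $b\neq0000$, the word $\mathsf{RRRR}$ is excluded. Let $v,w$ be the numbers of allowed words of content $321$ and $222$. As $m_{321}=e_3m_{21}=e_3(e_1e_2-3e_3)$ and $m_{222}=e_3^2$,
$$X=v\,m_{321}+6w\,m_{222}=e_3\bigl(v\,e_1e_2+(6w-3v)e_3\bigr).\tag{7}$$
A word is allowed exactly when its set of $\mathsf T$-positions contains the support of $b$. In terms of these sets, the content $222$ words are $\{2,3\},\{1,4\},\{1,3,4\},\{1,2,4\},\{1,2,3,4\}$, and the content $321$ words are $\{4\},\{3\},\{3,4\},\{2\},\{2,4\},\{2,3,4\},\{1\},\{1,3\},\{1,2\},\{1,2,3\}$. Counting supersets of the support of $b$: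

| $b$ | $(v,w)$ | $b$ | $(v,w)$ | $b$ | $(v,w)$ |
|---|---|---|---|---|---|
| 1000 | (4,4) | 1100 | (2,2) | 1110 | (1,1) |
| 0100 | (5,3) | 1010 | (2,2) | 1101 | (0,2) |
| 0010 | (5,3) | 1001 | (0,4) | 1011 | (0,2) |
| 0001 | (4,4) | 0110 | (2,2) | 0111 | (1,1) |
| | | 0101 | (2,2) | 1111 | (0,1) |
| | | 0011 | (2,2) | | |

In every case $6w\ge3v$. If $v=0$, then $X=6we_3^2$ with $w\ge1$. If $v>0$, then $X=e_3e_2\bigl(ve_1+(6w-3v)\,e_3/e_2\bigr)$, and the bracket lies in $H$ on $H^3$. Both are stable by Lemma 6. $\blacksquare$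

There remains $b=0000$, that is, $P_6$ with $\frac12X_{P_6}=e_2^3+2e_1e_2e_3+3e_3^2$. Dividing by $e_2e_3$ gives $\frac{e_2^2}{e_3}+2e_1+3\frac{e_3}{e_2}$, and the first term is not confined to $H$. At $z=(i\delta,w,w)$ with $w=e^{5\pi i/6}$ we have $\delta e_2^2/e_3\to w^2/i$ as $\delta\to0^+$, and $\operatorname{Im}(w^2/i)=-\frac12$. So we return to Lemma 12. Inverting the variables makes the direction $\mathbf 1=(1,1,1)$ convenient, and $P_8$ comes along at no extra cost.

**Proposition 17.** $X_{P_6}$ and $X_{P_8}$ are stable in three variables.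

*Proof.* **Step 1: inversion (to replace $e_2^3$ by $e_1^3$).** For $\alpha,\beta>0$ put
$$f_{\alpha,\beta}=e_2^3+\alpha e_1e_2e_3+\beta e_3^2,\qquad g_{\alpha,\beta}=e_1^3+\alpha e_1e_2+\beta e_3 .$$
Since $e_1(1/x)=e_2/e_3$, $e_2(1/x)=e_1/e_3$, $e_3(1/x)=1/e_3$, we have $f_{\alpha,\beta}(x)=e_3(x)^3g_{\alpha,\beta}(1/x)$. As $g$ is homogeneous of degree $3$, $g(1/x)=-g(-1/x)$, and $-1/x\in H^3$ whenever $x\in H^3$. So if $g_{\alpha,\beta}$ is stable, then $f_{\alpha,\beta}$ is stable.

**Step 2: the cubics (to prepare real-rootedness in direction $\mathbf 1$).** Any real $y$ is a point with $e_1=0$ plus a real multiple of $\mathbf 1$, which only shifts $t$ in $g(y+t\mathbf 1)$. So let $e_1(y)=0$, $p=e_2(y)$, $q=e_3(y)$. At $y+t\mathbf 1$ we have $e_1=3t$, $e_2=3t^2+p$, $e_3=t^3+pt+q$, hence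
$$g_{\alpha,\beta}(y+t\mathbf 1)=(27+9\alpha+\beta)t^3+(3\alpha+\beta)p\,t+\beta q .$$
The numbers $y_1,y_2,y_3$ are the zeros of $s^3+ps-q$ and are real, so its discriminant is nonnegative: $-4p^3\ge27q^2$.

**Step 3: discriminants.** A real cubic is real-rooted if and only if its discriminant is $\ge0$, and the discriminant of $At^3+Ct+B$ is $-4AC^3-27A^2B^2$.

* $(\alpha,\beta)=(2,3)$: the cubic is $48t^3+9pt+3q=3(16t^3+3pt+q)$. The bracket has discriminant $27\cdot64\,(-p^3-4q^2)\ge0$, because $-p^3\ge\frac{27}4q^2\ge4q^2$.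
* $(\alpha,\beta)=(3,10)$: the cubic is $64t^3+19pt+10q$, with discriminant $256\,(-6859\,p^3-27\cdot1600\,q^2)\ge256\cdot27\,q^2\bigl(\frac{6859}4-1600\bigr)\ge0$.

**Step 4: conclusion.** In both cases $g$ is real-rooted in direction $\mathbf 1$, and its coefficients are nonnegative, so $g>0$ on the connected set $D=\mathbb R^3_{>0}\ni\mathbf 1$. Lemma 12 with $e=\mathbf 1$ says $g(a+ib)\ne0$ for $a\in\mathbb R^3$, $b\in\mathbb R^3_{>0}$, that is, $g$ is stable. By Step 1 and (3), $X_{P_6}=2f_{2,3}$ and $X_{P_8}=2e_2f_{3,10}$ are stable. $\blacksquare$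

## Proofs of Theorems 2 and 3

**Proof of Theorem 2.** *If.* For $k\le2$ this is Proposition 7. For $n\le4$ it is Corollary 14. For $k=3$ and $n\le6$, each component of $G(d)$ has at most $6$ vertices. Components with at most $4$ vertices are covered by Corollary 14. Components with $5$ or $6$ vertices either contain $K_4$ (factor $0$) or are covered by Propositions 15, 16 and 17. Products of stable polynomials are stable.

*Only if.* Suppose the condition fails. Then $k\ge3$, $n\ge5$, and $k\ge4$ or $n\ge7$.

* Let $k\ge4$, $n\ge5$. Take $h=(2,3,4,5,5,6,7,\dots,n)$, that is, $P_5$ plus $n-5$ isolated vertices, so $X=e_1^{n-5}X_{P_5}$. In four variables this is nonzero with a non-stable factor (Theorem 1), so it is not stable, by Lemma 4(iii). By Lemma 4(i) it is not stable for any $k\ge4$.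
* Let $k=3$, $n\ge7$. Take $P_7$ plus $n-7$ isolated vertices, so $X=e_1^{n-7}X_{P_7}$. In three variables this is nonzero with the factor $X_{P_7}$, which is not stable by Proposition 10. So $X$ is not stable. $\blacksquare$

**Proof of Theorem 3.** (a) Stability holds for $n\le4$ by Corollary 14, for $n=5$ by Proposition 15, and for $n=6,8$ by Proposition 17. Non-stability for $n=7$, $n=9$ and all $n\ge10$ is Proposition 10.

(b) Stability for $n\le4$ is Corollary 14. Let $k\ge4$. If $X_{P_n}$ were stable in $k$ variables, it would be stable in $4$ and in $3$ variables, by Lemma 4(i). This contradicts Theorem 1 for $n=5$ (four variables), Proposition 10 for $n=7$ and all $n\ge9$ (three variables), and Proposition 11 for $n=8$ (four variables). $\blacksquare$
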